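# Off-diagonal unordered Erdős–Rado numbers: growth in $r$

## Bounds for $\mathrm{ER}(m,\ell,r)$

**Main Theorem.** For integers $m,\ell,r$ let $\mathrm{ER}(m,\ell,r)$ be the least $n$ such that every edge-coloring of $K_n$, with any number of colors, contains a monochromatic $K_m$, or a lexical $K_\ell$, or a rainbow $K_r$. Here a clique is *lexical* if its vertices can be ordered $v_1,\dots,v_\ell$ so that, for $i<j$ and $p<q$, the edges $v_iv_j$ and $v_pv_q$ have the same color if and only if $i=p$; a clique is *rainbow* if all its edges have distinct colors. Let $D=D(r)=r^3/\log r$ (natural logarithm), let $R(m,t)$ be the Ramsey number, and let $R_k(m;t)=R(m,\dots,m,t)$ with $k$ copies of $m$. Then: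

(I) For $m\ge 3$, $\ell\ge 4$, $r\ge \ell$ we have $\mathrm{ER}(m,\ell,r)\ge R_{\ell-3}(m;\,r-\ell+3)$. In particular $\mathrm{ER}(m,4,r)\ge R(m,r-1)$.

(II) For all $m\ge 12$ and $\ell\ge 4$, $\mathrm{ER}(m,\ell,r)/D^{\ell-2}\to\infty$ as $r\to\infty$; in fact this ratio is at least $r^{(m+1)/2-6-o(1)}$.

(III) $\mathrm{ER}(7,4,r)\ge r^{6.04}$ for all large $r$. Hence for all $m\ge 7$, $\ell\ge 4$ and all large $r$, $\mathrm{ER}(m,\ell,r)\ge r^{0.03}D^{\ell-2}$.

(IV) For fixed $m\ge 3$ and $\ell\ge 4$,
$$r^{\frac{(m-1)(\ell-3)}{2}+1-o(1)}\ \le\ \mathrm{ER}(m,\ell,r)\ \le\ C(m,\ell)\,r^{m(\ell-3)+3},$$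
and the upper bound also holds for $\ell=3$.

What is this theorem about? Fix $m$ and $\ell$, let $r$ grow, and ask how fast $\mathrm{ER}(m,\ell,r)$ grows. Two facts serve as the starting point: for fixed $\ell\ge3$, $\mathrm{ER}(3,\ell,r)=\Theta(D^{\ell-2})$, and for fixed $m\ge 3$, $\mathrm{ER}(m,3,r)=\Theta(D)$. So when $m=3$, or when $\ell=3$, the answer is $D^{\ell-2}$ up to constants. The following conjecture, stated in Igor Araujo and Dadong Peng, "On the off-diagonal unordered Erdős–Rado numbers", arXiv:2409.11574 (2024), says that this remains an upper bound for larger $m$ and $\ell$.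

**Conjecture.** For every $m,\ell\ge4$ there is a constant $c=c(m,\ell)>0$ such that, for every $r\ge 3$, $\mathrm{ER}(m,\ell,r)\le c\,D^{\ell-2}$.

The Main Theorem says that the conjecture is false. Part (II) refutes it for $m\ge12$ and has a very short proof. Part (III) refutes it, by a polynomial factor, for every $m\ge 7$ and every $\ell\ge4$, and takes most of our time. Part (IV) says that the exponent of $r$ is of order $m\ell$ and not $3(\ell-2)$. For instance, at $(m,\ell)=(12,4)$ the conjecture predicts an exponent at most $6$, while (IV) puts it between $6.5$ and $15$. For $m\in\{4,5,6\}$ the arguments below do not decide whether the conjectured bound holds.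

We use only one of the two facts above, namely
$$\mathrm{ER}(3,3,r)=\Omega(r^3/\log r), \tag{1}$$
together with a theorem of Spencer (*Asymptotic lower bounds for Ramsey functions*, Discrete Math. 20 (1977)): for fixed $m\ge3$ there is $c_m>0$ with
$$R(m,t)\ge c_m\Big(\frac{t}{\log t}\Big)^{(m+1)/2}\qquad(t\ge2). \tag{2}$$

## Monochromatic, lexical and rainbow cliques by hand

In a lexical clique $v_1,\dots,v_\ell$ we write $c_i$ for the common color of the edges $v_iv_j$ with $j>i$. The colors $c_1,\dots,c_{\ell-1}$ are distinct, and $c_i$ is used on $\ell-i$ edges. The basic example: on $\{1,\dots,n\}$ color the edge $ij$ by $\min(i,j)$. The whole clique is lexical. There is no monochromatic $K_3$ and no rainbow $K_3$, since in each triple exactly the two edges at the minimum agree.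

The function $\mathrm{ER}$ is nondecreasing in each argument, because a monochromatic, lexical or rainbow clique contains smaller cliques of the same kind. If $n<\mathrm{ER}(m,\ell,r)$, there is a coloring of $K_n$ avoiding all three structures. (That $\mathrm{ER}$ is finite for $m,\ell,r\ge3$ follows from the upper bound in (IV), whose proof is independent of everything else here.)

**The case $(3,3,3)$.** A colored triangle has one, two or three distinct colors on its edges. Then it is monochromatic, lexical or rainbow, respectively. So $\mathrm{ER}(3,3,3)=3$.

**The case $(m,4,3)$.** A lexical $K_4$ needs three colors, and so does a rainbow triangle. Hence every $2$-coloring of $K_n$ is free of both, and $\mathrm{ER}(m,4,3)\ge R(m,m)$. For $m=3$ the pentagon and its complement give $\mathrm{ER}(3,4,3)\ge 6$.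

**The case $\ell=3$.** Here the structure is rigid.

**Lemma 1.** Suppose a coloring of a complete graph has no lexical $K_3$. Then every color class is a disjoint union of cliques. If moreover there is no monochromatic $K_m$, each vertex has at most $m-2$ edges of any given color. For $m=3$ the two conditions together (no lexical $K_3$, no monochromatic $K_3$) say exactly that the coloring is proper, i.e. adjacent edges have different colors.

*Proof.* Let $vu$ and $vu'$ have color $b$. If $uu'$ had a color other than $b$, then $v,u,u'$ would be a lexical $K_3$. So $uu'$ has color $b$; thus being joined in color $b$ is transitive, and the components of color $b$ are cliques. They have at most $m-1$ vertices if there is no monochromatic $K_m$. For $m=3$ these components are single edges, which means proper; conversely a monochromatic or lexical triangle contains two adjacent edges of the same color. $\square$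

So for $\ell=3$ the parameter $m$ only changes a bounded color degree. For $\ell\ge4$ color degrees may be unbounded, and this is where $m$ enters.

## Products of colorings, and what they cannot see

The natural way to build large colorings for large $\ell$ is to nest colorings with smaller $\ell$.

**Lemma 2.** For $m,r,\ell_1,\ell_2\ge3$,
$$\mathrm{ER}(m,\ell_1+\ell_2-2,r)-1\ \ge\ (\mathrm{ER}(m,\ell_1,r)-1)(\mathrm{ER}(m,\ell_2,r)-1).$$

*Proof.* Let $\varphi$ and $\psi$ be colorings of the complete graphs on $A$ and $B$, with $|A|=\mathrm{ER}(m,\ell_1,r)-1$ and $|B|=\mathrm{ER}(m,\ell_2,r)-1$, avoiding the structures for $(m,\ell_1,r)$ and $(m,\ell_2,r)$, and with disjoint palettes. On $A\times B$ color the edge $(a,b)(a',b')$ by $\varphi(aa')$ if $a\ne a'$ and by $\psi(bb')$ if $a=a'$. Call the sets $\{a\}\times B$ blocks.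

**Monochromatic cliques.** A monochromatic $K_m$ in a $\varphi$-color has its vertices in distinct blocks and projects to a monochromatic $K_m$ in $A$; in a $\psi$-color it lies in one block and gives one in $B$. Both are impossible.

**Rainbow cliques.** If a rainbow $K_r$ had two vertices $u,u'$ in one block and a third vertex $z$ outside it, then $zu$ and $zu'$ would have the same color. So its vertices lie all in one block or all in distinct blocks, giving a rainbow $K_r$ in $B$ or in $A$. Both are impossible.

**Lexical cliques.** We show that a lexical clique $v_1,\dots,v_t$ has $t\le \ell_1+\ell_2-3$. Let $i$ be least such that $c_i$ is a $\psi$-color, with $i=t$ if there is none. For $j<i$ the color $c_j$ is a $\varphi$-color, so $v_j$ lies in a different block from every later vertex. Hence $v_1,\dots,v_i$ lie in distinct blocks and project to a lexical $K_i$ in $A$, so $i\le\ell_1-1$. All edges from $v_i$ to later vertices have the $\psi$-color $c_i$, so $v_i,\dots,v_t$ lie in one block and form a lexical $K_{t-i+1}$ there, so $t-i+1\le\ell_2-1$. Adding, $t\le\ell_1+\ell_2-3$. $\square$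

Starting with $\ell=3$ and iterating, Lemma 2 gives $\mathrm{ER}(m,\ell,r)-1\ge(\mathrm{ER}(m,3,r)-1)^{\ell-2}$, which by (1) and monotonicity is $\Omega(D^{\ell-2})$. This is the first thing to try, and it shows why $D^{\ell-2}$ is a natural guess. It stops at exactly this value: since $\mathrm{ER}(m,3,r)=\Theta(D)$ for every fixed $m$, products of pieces with $\ell=3$ never feel $m$. To beat $D^{\ell-2}$ we need a piece with $\ell=4$ that is not a product, has more than $D^2$ vertices, and uses $m$. Lemma 2 then carries it to all $\ell\ge4$.

## Few repeated colors: Ramsey graphs inside $\mathrm{ER}(m,\ell,r)$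

In a lexical $K_\ell$ the colors $c_1,\dots,c_{\ell-2}$ are each used at least twice. So a coloring with at most $\ell-3$ repeated colors cannot contain a lexical $K_\ell$, whatever else it does. Here is the smallest instance: color a pentagon red inside $K_5$ and give the other five edges private colors. There is no monochromatic triangle, no lexical $K_4$ (only one repeated color), and no rainbow $K_4$, since any four vertices span three red edges. So $\mathrm{ER}(3,4,4)\ge 6=R(3,3)$.

**Proof of (I).** Let $k=\ell-3$, $t=r-k$ and $n=R_k(m;t)-1$. Take a coloring of $E(K_n)$ with colors $1,\dots,k$ and "blank" having no $K_m$ in any color $i\le k$ and no blank $K_t$. Recolor each blank edge with its own private color. We check the three structures.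

There is no monochromatic $K_m$ in the colors $1,\dots,k$, and a private color is used once while $K_m$ has at least three edges. A lexical $K_\ell$ would need $\ell-2$ distinct colors used at least twice, but only $\ell-3$ colors can be used twice. Finally, a rainbow $K_r$ has at most one edge of each color $1,\dots,k$; deleting one endpoint of each such edge leaves at least $r-k=t$ vertices, all of whose edges were blank, a contradiction. So $\mathrm{ER}(m,\ell,r)>n$. $\square$

**Proof of (II).** By (I) and (2), $\mathrm{ER}(m,4,r)\ge R(m,r-1)\ge r^{(m+1)/2-o(1)}$. For $m\ge12$ the exponent $(m+1)/2$ is at least $6.5$, whereas $D^2=r^{6-o(1)}$. This already refutes the conjecture for $\ell=4$. For general $\ell$, apply Lemma 2 repeatedly with $\ell_2=3$, and use $\mathrm{ER}(m,3,r)\ge\mathrm{ER}(3,3,r)=\Omega(D)$: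
$$\mathrm{ER}(m,\ell,r)-1\ \ge\ (\mathrm{ER}(m,4,r)-1)(\mathrm{ER}(m,3,r)-1)^{\ell-4}\ \ge\ r^{(m+1)/2-o(1)}D^{\ell-4}.$$
Divide by $D^{\ell-2}$ and use $D^2\le r^6$ for large $r$. $\square$

This argument stops at $m=12$: for $m=11$ the bound (2) gives $(t/\log t)^6$ with $t=r-1$, which is below $r^6/\log^2 r$, and for smaller $m$ the exponent is less than $6$. One repeated color is wasteful, and to reach $m=7$ we need many.

## Two-layer colorings of a blow-up

How can many colors be used repeatedly without creating a lexical $K_4$? In a lexical $K_4$ the colors $c_1$ and $c_2$ both appear on two adjacent edges, and the triangle $v_1v_2v_3$ has colors $c_1,c_1,c_2$. So it is enough to split the edges into two layers: a graph $H$ whose colored triangles are never of the type $a,a,b$ with $b\ne a$, and the remaining edges, properly colored. In the product with $\ell_1=\ell_2=3$ and $m=3$, the top layer is a complete properly colored graph $H$ on $A$. The new freedom is that $H$ need not be complete.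

From now on, for a finite set $P$ and an integer $M$, the *blobs* of $P\times[M]$ are the sets $\{x\}\times[M]$, where $[M]=\{1,\dots,M\}$.

**Lemma 3.** Let $m\ge3$, $r\ge 3$, $\beta\ge1$, $w=\lceil r/2\rceil$. Let $H$ be an edge-colored graph on $P$ and $\chi_{\rm low}$ an edge-coloring of the complete graph on $P\times[M]$, with disjoint palettes, such that:

* (P1) $H$ has no monochromatic $K_m$;
* (P2) if $xy,xz\in H$ have the same color $a$ and $yz\in H$, then $yz$ has color $a$;
* (P3) every $\beta$-subset of $P$ spans an edge of $H$;
* (P4) every $w$-subset of $P$ spans two edges of $H$ of the same color;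
* (P5) $\chi_{\rm low}$ is proper, and every $R'\subset P\times[M]$ with $|R'|\ge r/2$ meeting at most $\beta$ blobs contains two edges of the same $\chi_{\rm low}$-color.

Color $(x,i)(y,j)$ by the color of $xy$ if $xy\in H$, and by $\chi_{\rm low}$ otherwise (in particular if $x=y$). This coloring has no monochromatic $K_m$, no lexical $K_4$ and no rainbow $K_r$. Hence $\mathrm{ER}(m,4,r)>|P|M$.

*Proof.* **No monochromatic $K_m$.** A low color never appears on two adjacent edges. A monochromatic $K_m$ in an $H$-color has its vertices in distinct blobs and gives a monochromatic $K_m$ in $H$, against (P1).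

**No lexical $K_4$.** Write $v_i=(x_i,\cdot)$. The colors $c_1$ and $c_2$ each occur on two adjacent edges, so they are $H$-colors. Thus $x_1x_2,x_1x_3\in H$ have color $c_1$ and $x_2x_3\in H$ has color $c_2\ne c_1$, against (P2).

**No rainbow $K_r$.** Let $R$ be the vertex set of one. Let $R_2$ be the set of vertices of $R$ whose blob contains at least two vertices of $R$, let $X_2\subset P$ be the set of these blobs, and let $R_1=R\setminus R_2$. If $x,y\in X_2$ were adjacent in $H$, the two edges from two vertices of $R$ in blob $x$ to one vertex of $R$ in blob $y$ would have the same color. So $X_2$ is independent in $H$, and $|X_2|<\beta$ by (P3). Hence all edges inside $R_2$ are low, $R_2$ meets fewer than $\beta$ blobs, and (P5) gives $|R_2|<r/2$. So $|R_1|>r/2$, i.e. $|R_1|\ge w$. The points of $R_1$ lie in distinct blobs, so by (P4) two edges of $R$ have the same $H$-color, a contradiction. $\square$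

**What sizes can we hope for?** The following accounting is heuristic; its purpose is to explain the parameters. A set of $r/2$ vertices spread over $\beta$ blobs, about $r/\beta$ in each, has about $(r/\beta)^2$ edges between two blobs. If about $M$ colors are used there, each color being roughly a perfect matching, then over all $\beta^2$ pairs of blobs one expects about $\beta^2 (r/\beta)^4/M=r^4/(\beta^2M)$ coincidences of colors. To survive a union bound over $r/2$-sets this should exceed $r\log r$, so $M$ may be about $r^3/\beta^2$. For the top layer we take points in a plane $\mathbb F_Q^2$ and color lines with $T$ colors. A set of $r/2$ points determines up to about $r^2$ lines and hence about $r^4/T$ coincidences, so $T$ may be about $r^3$. Since two lines through one point should rarely share a color, $Q$ must be a little below $T$. If each line carries $s$ points of $P$, then $|P|\approx sQ$ and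
$$|P|M\ \approx\ s\cdot r^3\cdot \frac{r^3}{\beta^2}=r^6\cdot\frac{s}{\beta^2}.$$
On each line we put a graph with $s$ vertices, with no $K_m$ and independence number below some $\alpha\approx\beta$. So we win if $s$ is a power larger than $\alpha^2$. A triangle-free graph does not suffice, since $R(3,\alpha)\le\binom{\alpha+1}2\le\alpha^2$. A $K_4$-free graph does, since $R(4,\alpha)\ge\alpha^{5/2-o(1)}$ by (2). We shall join two copies of such a graph, because this gives independent coin flips on each line; the join has cliques of size at most $3+3=6$, and this is where $m=7$ comes from.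

## A colored graph on points and lines of $\mathbb F_Q^2$

We now construct the ingredients for Lemma 3 with $m=7$. Throughout, $r$ is sufficiently large.

**Recalled facts.** In the affine plane $\mathbb F_Q^2$ ($Q$ prime) there are $Q^2$ points and $Q^2+Q$ lines; each line has $Q$ points, each point lies on $Q+1$ lines, two distinct points lie on exactly one common line, and two distinct lines meet in at most one point. (For $Q=2$: four points, and the six lines are the six pairs.) If $X\sim\mathrm{Bin}(N,p)$ with mean $\mu$, Chernoff's bounds give $\Pr(X\ge2\mu)\le e^{-\mu/3}$ and $\Pr(X\le\mu/2)\le e^{-\mu/8}$; for $p=1/2$ Hoeffding gives $\Pr(X\le N/4)\le e^{-N/8}$.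

**Parameters.** Put
$$\delta=0.01,\quad k=1000,\quad \alpha=\lceil r^{0.4}\rceil,\quad s=\lfloor\alpha^{9/4}\rfloor,\quad \beta=\lceil\alpha r^{\delta}\rceil,\quad w=\lceil r/2\rceil .$$
Let $Q$ be a prime with $r^{3-2\delta}\le Q\le 2r^{3-2\delta}$ (Bertrand's postulate), and put $T=\lceil Qr^\delta\rceil$ and $M=\lfloor r^{3-\delta}/\beta^2\rfloor$. Then
$$r^{3-\delta}\le T\le3r^{3-\delta},\qquad \frac QT\le r^{-\delta},\qquad \frac{r^{2.17}}3\le M\le r^{2.17}. \tag{3}$$
The last estimate holds because $\beta=(1+o(1))r^{0.41}$ and $\beta\ge r^{0.41}$.

**The graph $F$.** By (2), $R(4,\alpha)\ge c_4(\alpha/\log\alpha)^{5/2}>s$, so there is a $K_4$-free graph $F_1$ on $s$ vertices with no independent set of size $\alpha$. Let $F$ be the join of two disjoint copies of $F_1$, called side 1 and side 2: all pairs between the sides are edges. A clique of $F$ has at most $3$ vertices on each side, so $F$ is $K_7$-free. Every independent set of $F$ lies in one side and has size less than $\alpha$.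

**The point set $P$.** We need many points with at most $s$ on each line. Choose each point of $\mathbb F_Q^2$ independently with probability $s/(2Q)$. The number of points on a given line has mean $s/2$, so it exceeds $s$ with probability at most $e^{-s/6}$; there are $Q^2+Q$ lines and $s$ is a power of $r$, so with probability tending to $1$ no line exceeds $s$. The total has mean $sQ/2$ and is at least $sQ/4$ with probability tending to $1$. So there is $P\subset\mathbb F_Q^2$ with $|P|\ge sQ/4$ and $|P\cap L|\le s$ for every line $L$; fix it. Also $|P|\le sQ$, as $Q$ parallel lines cover the plane. Put $n=|P|M$. Since $s\ge r^{0.9}/2$,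
$$n\ \ge\ \frac14\cdot\frac{r^{0.9}}2\cdot r^{2.98}\cdot\frac{r^{2.17}}3\ =\ \frac{r^{6.05}}{24}\ \ge\ r^{6.04},\qquad n\le sQM\le r^7. \tag{4}$$
For every line $L$ fix an injection $\iota_L:P\cap L\to V(F_1)$.

**A first try, and where it breaks.** Give each line $L$ one random color $c(L)$ out of $T$, and join $x,y\in P\cap L$, in color $c(L)$, when their images in $F$ are adjacent. Then (P2) can fail: if two lines through $x$ have the same color, $xy$ and $xz$ may have equal color while $yz$ lies on a third line. For a given point $x$ on $L$, a second line through $x$ has the color of $L$ with probability up to about $Q/T\approx r^{-\delta}$. There are up to about $Q^3\approx r^{9-6\delta}$ pairs $(x,L)$, so the union bound gives nothing, and raising $T$ beyond $r^3$ would destroy (P4). The way past this is to give each line $k$ independent colors from $k$ disjoint palettes and to let each point on the line use the first palette in which it sees no conflict. A conflict in all $k=1000$ palettes has probability at most $r^{-\delta k}=r^{-10}$, which beats $r^9$.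

**Definition of $H_0$.** Independently choose, for every line $L$ and $t\in[k]$, a uniform color $c_t(L)\in\{t\}\times[T]$, and for every $L$ and $x\in P\cap L$ a fair bit $\sigma_L(x)\in\{1,2\}$. Let $g_L(x)\in V(F)$ be the copy of $\iota_L(x)$ on side $\sigma_L(x)$. The map $g_L$ is injective because $\iota_L$ is.

For $x\in P\cap L$ call $(x,L)$ *$t$-clean* if no line $L'\ne L$ through $x$ has $c_t(L')=c_t(L)$. Let $\lambda(x,L)$ be the least $t$ for which $(x,L)$ is $t$-clean, and $\infty$ if there is none. Put $L_t=\{x\in P\cap L:\lambda(x,L)=t\}$. (Example: if $x$ lies on $L$ and $L'$ with $c_1(L)=c_1(L')$ and this is the only coincidence at $x$ at levels $1$ and $2$, then $\lambda(x,L)=\lambda(x,L')=2$, and $\lambda(x,L'')=1$ for all other lines $L''$ through $x$.)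

For distinct $x,y\in P$ on the line $L$, let $xy\in H_0$ if and only if $\lambda(x,L)=\lambda(y,L)=t$ for some finite $t$ and $g_L(x)g_L(y)\in E(F)$. The color of $xy$ is then $c_t(L)$.

**Lemma 4.** For every outcome, $H_0$ satisfies (P2), and (P1) with $m=7$.

*Proof.* Let $xy,xz\in H_0$ have the same color $a$. The color $a$ determines its level $t$. Let $L$ be the line $xy$ and $L^*$ the line $xz$. Then $(x,L)$ is $t$-clean, and $c_t(L^*)=a=c_t(L)$ with $x\in L^*$, so $L^*=L$. Thus $x,y,z\in L_t$. If also $yz\in H_0$, its color is $c_t(L)=a$; this is (P2). For (P1), fix a vertex $x$ of a monochromatic clique with at least three vertices. By what we just showed, all edges at $x$ lie on one line $L$, so the clique lies on $L$ and $g_L$ maps it injectively to a clique of $F$. Hence it has at most $6$ vertices. $\square$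

Let $\mathcal E_0$ be the event that all $\lambda(x,L)$, $x\in P\cap L$, are finite. A pair $(x,L)$ fails to be $t$-clean with probability at most $Q/T\le r^{-\delta}$, independently over $t$. Hence
$$\Pr(\mathcal E_0\text{ fails})\le Q^2(Q+1)(Q/T)^k\le r^9\cdot r^{-10}\to0. \tag{5}$$

We also need to know that conflicts at level $1$ are not too common on a prescribed family of lines.

**Lemma 5.** Let $\mathcal L$ be a set of $N$ lines with chosen distinct points $x_L,y_L\in P\cap L$ for $L\in\mathcal L$. Call $L\in\mathcal L$ *dirty* if $(x_L,L)$ or $(y_L,L)$ is not $1$-clean. Then $\Pr(\text{at least }N/2\text{ lines are dirty})\le 4^Nr^{-\delta N/4}$.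

*Proof.* The events for different lines are not independent, so we extract a forest of coincidences. For each dirty $L$ choose one witness: a point $z_L\in\{x_L,y_L\}$ and a line $L'\ne L$ through $z_L$ with $c_1(L')=c_1(L)$. Consider the graph on lines formed by the edges $LL'$. If at least $N/2$ lines are dirty, it has $v\ge N/2$ non-isolated vertices. A component with $u\ge2$ vertices has a spanning tree with $u-1\ge u/2$ edges, so the graph contains a forest with at least $v/2\ge N/4$ edges, hence one with exactly $h=\lceil N/4\rceil$ edges. Assign to each forest edge a dirty line $L$ whose witness edge it is; distinct edges get distinct $L$. So the forest is determined by a set of $h$ pairs $(L,z_L)$, chosen among $2N$ possible pairs, in at most $2^{2N}$ ways, and then by the lines $L'$, in at most $Q^h$ ways. For a given forest with $h$ edges, reveal colors outward from a root in each component: each edge is monochromatic under $c_1$ with conditional probability $1/T$, so all are with probability $T^{-h}$. The union bound gives $4^N(Q/T)^h\le4^Nr^{-\delta N/4}$. $\square$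

## Every $\beta$-set of points spans an edge of $H_0$

**Proposition 6.** With probability tending to $1$, $H_0$ satisfies (P3).

*Proof.* Fix $U\subset P$ with $|U|=\beta$, and let $u_L=|U\cap L|$, $u_{L,t}=|U\cap L_t|$. We bound the probability that $U$ is independent and $\mathcal E_0$ holds.

**Step 1: no line contains too much of $U$.** Suppose $U$ is independent and $\mathcal E_0$ holds. Two points of $U\cap L_t$ are non-adjacent in $H_0$ only because their images are non-adjacent in $F$. So $g_L(U\cap L_t)$ is independent in $F$, whence $u_{L,t}<\alpha$, and $u_L=\sum_tu_{L,t}\le k\alpha$. Since $u_L$ depends on $U$ only, we may assume $u_L\le k\alpha$ for all $L$; otherwise the event is empty. Each pair of $U$ lies on one line, so $\sum_L\binom{u_L}2=\binom\beta2\ge\beta^2/3$.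

**Step 2 (Case 1): rich lines use the coin flips.** Suppose the lines with $u_L\ge2k$ carry at least $\beta^2/6$ of these pairs. Condition on all $c_t$, with $\mathcal E_0$ holding; this fixes the sets $L_t$, and the bits are still independent and fair. Independence of $U$ forces each $U\cap L_t$ into one side, i.e. $\sigma_L$ constant on it. So the conditional probability is at most
$$\prod_{L,t}2^{-(u_{L,t}-1)^+}\le\prod_{u_L\ge2k}2^{-(u_L-k)}\le2^{-\frac12\sum_{u_L\ge2k}u_L},$$
because $\sum_t(u_{L,t}-1)^+\ge u_L-k\ge u_L/2$ on these lines. Since $\binom{u_L}2\le u_Lk\alpha/2$, we get $\sum_{u_L\ge2k}u_L\ge\beta^2/(3k\alpha)$. The bound is $2^{-\beta^2/(6k\alpha)}\le2^{-\beta r^\delta/(6k)}$.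

**Step 3 (Case 2): poor lines use level 1.** Otherwise the set $\mathcal L$ of lines with $2\le u_L<2k$ carries at least $\beta^2/6$ pairs. Each carries at most $2k^2$, so $N=|\mathcal L|\ge\beta^2/(12k^2)$. Choose distinct $x_L,y_L\in U\cap L$ for $L\in\mathcal L$. By Lemma 5, except with probability at most $4^Nr^{-\delta N/4}\le2^{-N/2}$, at least $N/2$ of these lines are not dirty. For such a line $\lambda(x_L,L)=\lambda(y_L,L)=1$, so $x_Ly_L\in H_0$ as soon as $\sigma_L(x_L)\ne\sigma_L(y_L)$. Given the $c_t$, these events are independent for different lines and have probability $1/2$. So $\Pr(U\text{ independent})\le2\cdot2^{-N/2}$.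

**Step 4: union bound.** There are at most $|P|^\beta=e^{O(\beta\log r)}$ sets $U$, while $\beta r^\delta/(6k)$ and $N/2\ge\beta^2/(24k^2)$ are both much larger than $\beta\log r$. Together with (5) this proves the claim. $\square$

## Every $\lceil r/2\rceil$-set of points spans two equally colored edges

**Proposition 7.** With probability tending to $1$, $H_0$ satisfies (P4).

*Proof.* Fix $W\subset P$ with $|W|=w$; let $w_L=|W\cap L|$ and $w_{L,t}=|W\cap L_t|$. Call $W$ *bad* if it does not span two equally colored edges of $H_0$. We bound the probability that $W$ is bad and $\mathcal E_0$ holds.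

**Step 1: no line contains too much of $W$.** Suppose $W$ is bad and $\mathcal E_0$ holds. If $w_{L,t}\ge\alpha+1$, then $W\cap L_t$ spans an edge, since its image in $F$ is too large to be independent. After deleting one endpoint at least $\alpha$ points remain, and they still span an edge. The two edges have the same color $c_t(L)$, a contradiction. So $w_{L,t}\le\alpha$ and we may assume $w_L\le k\alpha$ for all $L$. Also $\sum_L\binom{w_L}2=\binom w2\ge w^2/3$.

**Step 2 (Case 1): rich lines.** Suppose lines with $w_L\ge4k$ carry at least $w^2/6$ pairs. Condition on the $c_t$, with $\mathcal E_0$ holding. If $w_{L,t}\ge3$ and $W$ is bad, then $W\cap L_t$ must lie in one side, since otherwise there are at least two cross edges, all of color $c_t(L)$. This has probability $2^{-(w_{L,t}-1)}$. So, with $\sum_t(w_{L,t}-2)^+\ge w_L-2k\ge w_L/2$ on the rich lines,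
$$\Pr(W\text{ bad}\mid(c_t))\le\prod_{L,t}2^{-(w_{L,t}-2)^+}\le2^{-\frac12\sum_{w_L\ge4k}w_L}\le2^{-w^2/(6k\alpha)},$$
where $\sum_{w_L\ge4k} w_L\ge w^2/(3k\alpha)$ follows from $\binom{w_L}2\le w_Lk\alpha/2$. As $w/\alpha\ge r^{0.5}$, this is $o(1)\cdot|P|^{-w}$.

**Step 3 (Case 2): set-up for poor lines.** Otherwise the set $\mathcal L$ of lines with $2\le w_L<4k$ carries at least $w^2/6$ pairs; each carries at most $8k^2$ and at least one, so $N=|\mathcal L|$ satisfies $w^2/(48k^2)\le N\le w^2/2$. Choose distinct $x_L,y_L\in W\cap L$, and let $\mathcal N=\{L\in\mathcal L:\sigma_L(x_L)\ne\sigma_L(y_L)\}$. By Hoeffding, $|\mathcal N|\ge N/4$ except with probability $e^{-N/8}$. Condition on $\sigma$ with $N_*:=|\mathcal N|\ge N/4\ge w^2/(200k^2)$; the colors are still independent and uniform. "Dirty" is as in Lemma 5. If $L\in\mathcal N$ is not dirty, then $x_Ly_L\in H_0$ with color $c_1(L)$. So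
$$\text{if }W\text{ is bad, no two non-dirty lines of }\mathcal N\text{ have the same }c_1\text{-color}. \tag{6}$$
Put $h=\lceil N_*^2/(64T)\rceil$. By (3), $h\ge c\,r^{1+\delta}$ with an absolute constant $c>0$, and $N_*/T\le r^{-0.9}$. Hence also $h\le N_*/8$ and $2h\le N_*^2/(16T)$.

The plan is now: many colors repeat on $\mathcal N$ (Step 4); few of them repeat on two lines that meet in $W$ (Step 5); for the others, (6) forces a conflict with a line outside $\mathcal N$, whose color is still fresh randomness (Step 6).

**Step 4: many colors are repeated.** *Except with probability at most $e^{-N_*}+e^{-N_*^2/(128T)}$, at least $h$ colors occur at least twice as $c_1$-colors on $\mathcal N$.* Split $\mathcal N=A\cup B$ with $|A|=\lfloor N_*/2\rfloor$. Reveal the colors on $A$ one by one. If fewer than $N_*/4$ distinct colors appear on $A$, then the set of lines repeating an earlier color has size at least $N_*/4-1$. For a given set of $j$ lines, all of them repeat with probability at most $(|A|/T)^j$, and there are at most $2^{|A|}$ sets; so this has probability at most $2^{|A|}(|A|/T)^{N_*/4-1}\le2^{N_*}r^{-0.9(N_*/4-1)}\le e^{-N_*}$.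

Otherwise at least $N_*/4$ colors are used on $A$. Reveal the colors on $B$ one by one, and call it a *success* if the color is used on $A$ but has not yet been used on $B$. Each success yields a new repeated color. The number of $A$-colors already used on $B$ equals the number of successes so far. While this is less than $h\le N_*/8$, at least $N_*/8$ colors lead to success, so the conditional success probability is at least $N_*/(8T)$. Hence the probability of fewer than $h$ successes is at most $\Pr(\mathrm{Bin}(|B|,N_*/(8T))<h)$. The mean $\mu$ of this binomial is at least $N_*^2/(16T)\ge2h$, so the probability is at most $e^{-\mu/8}\le e^{-N_*^2/(128T)}$.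

**Step 5: few colors are local.** Call a color *local* if two distinct lines of $\mathcal N$ of this $c_1$-color meet in a point of $W$. Through a point of $W$ pass at most $w-1$ lines of $\mathcal N$, since each contains another point of $W$ and these are different. So at most $w\binom{w-1}{2}\le w^3$ pairs of lines of $\mathcal N$ meet in a point of $W$. If at least $h/4$ colors are local, there are $h'=\lceil h/4\rceil$ such monochromatic pairs with different colors, hence involving $2h'$ distinct lines; for fixed pairs this has probability $T^{-h'}$. As $h'T\ge N_*^2/256$, the probability is at most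
$$\binom{w^3}{h'}T^{-h'}\le\Big(\frac{ew^3}{h'T}\Big)^{h'}\le\Big(\frac{256e\,w^3}{N_*^2}\Big)^{h'}\le\Big(\frac{O(1)}r\Big)^{h/4}\le e^{-h},$$
because $N_*^2\ge w^4/(200k^2)^2$.

**Step 6: non-local repeated colors force conflicts outside $\mathcal N$.** Fix the colors $c_1$ on $\mathcal N$, with at least $h$ repeated colors and fewer than $h/4$ local ones. More than $3h/4$ repeated colors are not local; fix $h''=\lceil h/2\rceil$ of them, and for each such color $a$ fix two lines $L_a,L_a'\in\mathcal N$ of color $a$. If $W$ is bad, then by (6), for every such $a$, one of $L_a,L_a'$ is dirty. So there is a line $L''$ of $c_1$-color $a$ that passes through one of the four chosen points of $L_a$ and $L_a'$ and differs from the corresponding line. If $L''$ were in $\mathcal N$, then $a$ would be local, as the chosen points lie in $W$. So $L''\notin\mathcal N$. There are at most $4Q$ candidates for each $a$, and witnesses for different $a$ are different lines, as their colors differ. The $c_1$-colors of lines outside $\mathcal N$ are still independent and uniform. So the conditional probability that $W$ is bad is at most $(4Q/T)^{h''}\le(4r^{-\delta})^{h/2}\le e^{-h}$.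

**Step 7: union bound.** In Case 2 we have, adding up, $\Pr(W\text{ bad and }\mathcal E_0)\le e^{-c'r^{1+\delta}}$ for some constant $c'>0$: indeed $N$ and $N_*$ are of order $r^2$, and $N_*^2/T$ and $h$ are at least a constant times $r^{1+\delta}$. There are at most $|P|^w=e^{O(r\log r)}$ sets $W$. Together with Case 1 and (5) this proves the claim. $\square$

## A proper coloring within and between blobs

**Proposition 8.** There is a coloring $\chi_{\rm low}$ of the complete graph on $P\times[M]$ satisfying (P5).

*Proof.* **Step 1: inside blobs.** Here we use the known case $\ell=3$. Let $\rho_0=\lceil r^{3/4}\rceil$. By (1), $\mathrm{ER}(3,3,\rho_0)=\Omega(r^{9/4}/\log r)>M$, since $M\le r^{2.17}$. So $K_M$ has a coloring with no monochromatic $K_3$, no lexical $K_3$ and no rainbow $K_{\rho_0}$, and by Lemma 1 it is proper. Put a copy, with its own palette, in every blob.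

**Step 2: between blobs.** We want color classes that are partial matchings, with about $M$ potential edges each. Order $P$. For $x<y$ take $\kappa=\lfloor M/20\rfloor$ independent uniform permutations $\pi_1,\dots,\pi_\kappa$ of $[M]$, independent for different pairs. Color $(x,i)(y,j)$ by $(x,y,c)$ with $c$ minimal such that $\pi_c(i)=j$, and by a private color if there is no such $c$. Each color $(x,y,c)$ is used on a subset of the matching given by $\pi_c$, so the coloring is proper.

**Step 3: the mass of a candidate rainbow set.** It suffices to treat $R'$ with $|R'|=\rho:=\lceil r/2\rceil$ meeting at most $\beta$ blobs, since larger sets contain such sets. Fix $R'$, with $r_x$ points in blob $x$. If some $r_x\ge\rho_0$, then $R'$ is not rainbow by Step 1; so assume $r_x<\rho_0$. Let $X'=\{x:r_x\ge8\}$. Then $\sum_{X'}r_x\ge\rho-8\beta\ge0.9\rho$. Put $f_{xy}=r_xr_y$. Over pairs $x<y$ in $X'$,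
$$\sum f_{xy}=\tfrac12\Big(\big(\sum r_x\big)^2-\sum r_x^2\Big)\ge\tfrac12(0.81\rho^2-\rho_0\rho)\ge\frac{\rho^2}3 .$$
There are at most $\beta^2/2$ pairs, so by Cauchy–Schwarz, and by $\rho\ge r/2$ and $M\le r^{3-\delta}/\beta^2$,
$$\sum f_{xy}^2\ge\frac{(\rho^2/3)^2}{\beta^2/2}\ge\frac{r^4}{72\beta^2},\qquad \sum\frac{f_{xy}^2}M\ge\frac{r^{1+\delta}}{72}. \tag{7}$$

**Step 4: one pair of blobs.** *The probability that $R'$ is rainbow between the blobs $x<y$ of $X'$ is at most $2e^{-f^2/(420M)}$, where $f=f_{xy}$.* Let $A,B\subset[M]$ be the index sets of $R'$ in the two blobs, $a=|A|\ge8$, $b=|B|\ge8$, $f=ab\le\rho_0^2\le M/100$. Say that $\pi_c$ *hits* $(i,j)$ if $\pi_c(i)=j$. Let $U_c$ be the set of elements of $A\times B$ hit by $\pi_1,\dots,\pi_{c-1}$. The elements hit by $\pi_c$ and not in $U_c$ are exactly the edges of color $(x,y,c)$ in $A\times B$. So if $A\times B$ is rainbow, each $\pi_c$ hits at most one element of $(A\times B)\setminus U_c$, and therefore $|U_c|\le Y$ for all $c$, where $Y$ is the number of $c$ such that $\pi_c$ hits $A\times B$ at all.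

First, $Y$ is rarely large. Each $\pi_c$ hits $A\times B$ with probability at most $f/M$, independently, so
$$\Pr(Y\ge f/2)\le\binom{\kappa}{\lceil f/2\rceil}\Big(\frac fM\Big)^{\lceil f/2\rceil}\le\Big(\frac{2e\kappa}M\Big)^{\lceil f/2\rceil}\le\Big(\frac{2e}{20}\Big)^{\lceil f/2\rceil}\le e^{-f/2}.$$

Second, while $|U_c|<f/2$, each new permutation has a fair chance to produce a repetition. Let $\mathcal Q=(A\times B)\setminus U_c$, $g=|\mathcal Q|\in[f/2,f]$, and let $X$ be the number of elements of $\mathcal Q$ hit by $\pi_c$. Since $a,b\ge8$, $\frac1a+\frac1b\le\frac14$, so $a+b\le ab/4\le g/2$. An element of $\mathcal Q$ shares a coordinate with at most $a+b-2$ others, so $\mathcal Q$ contains at least $g(g-a-b)/2\ge g^2/4$ unordered pairs of disjoint edges. Two disjoint edges are both hit with probability $\frac1{M(M-1)}$, three pairwise disjoint ones with probability $\frac1{M(M-1)(M-2)}$, and edges sharing an endpoint are never both hit. The inequality $1[X\ge2]\ge\binom X2-2\binom X3$ holds for all integers $X\ge0$: both sides are $0$ for $X\le1$ and $1$ for $X=2,3$, and the right side is negative for $X\ge4$. Taking expectations,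 given $\pi_1,\dots,\pi_{c-1}$,
$$\Pr(X\ge2\mid\text{past})\ge\frac{g^2}{4M^2}-2\cdot\frac{g^3}{5M^3}\ge\frac{g^2}{5M^2}\ge\frac{f^2}{20M^2},$$
where we used $\binom g3\frac{1}{M(M-1)(M-2)}\le\frac{g^3}{5M^3}$ for large $M$, and $g/M\le1/100$.

Now combine. If $A\times B$ is rainbow and $Y<f/2$, then for every $c$ we have $|U_c|<f/2$ and $X\le1$ at step $c$; multiplying the conditional probabilities over $c=1,\dots,\kappa$, this has probability at most $(1-\frac{f^2}{20M^2})^\kappa\le e^{-f^2\kappa/(20M^2)}\le e^{-f^2/(420M)}$, as $\kappa\ge M/21$. Since $f\le M$, also $e^{-f/2}\le e^{-f^2/(420M)}$. The sum is at most $2e^{-f^2/(420M)}$.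

**Step 5: all pairs of blobs.** Put $\tau_{xy}=f_{xy}^2/(420M)$. Pairs with $\tau_{xy}<2$ contribute at most $840\cdot\beta^2/2=420\beta^2=O(r^{0.82})$ to $\sum f_{xy}^2/M$, so by (7) the other pairs contribute at least $r^{1+\delta}/144$. For these, $2e^{-\tau}\le e^{-\tau/2}$. By independence of different pairs,
$$\Pr(R'\text{ rainbow})\le\exp\Big(-\frac1{840}\sum_{\tau_{xy}\ge2}\frac{f_{xy}^2}M\Big)\le\exp\Big(-\frac{r^{1+\delta}}{144\cdot840}\Big).$$
By (4) there are at most $n^\rho=e^{O(r\log r)}$ sets $R'$. So with positive probability none is rainbow. $\square$

## A coloring on $r^{6.04}$ vertices: proof of (III)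

By Propositions 6 and 7 there is, for large $r$, an outcome for which $H_0$ satisfies (P3) and (P4). By Lemma 4 it satisfies (P1) with $m=7$, and (P2). Proposition 8 supplies (P5); rename colors so that the palettes are disjoint. Lemma 3 with $H=H_0$ and (4) give
$$\mathrm{ER}(7,4,r)>|P|M=n\ge r^{6.04}.$$

For $m\ge7$ and $\ell\ge4$, Lemma 2 (used with $\ell_2=3$) and monotonicity in $m$ give
$$\mathrm{ER}(m,\ell,r)-1\ge(\mathrm{ER}(7,4,r)-1)(\mathrm{ER}(3,3,r)-1)^{\ell-4}=\Omega(r^{6.04}D^{\ell-4}).$$
Since $D^2\le r^6$ for large $r$, the right side is $\Omega(r^{0.04}D^{\ell-2})$, which exceeds $r^{0.03}D^{\ell-2}$ for large $r$. $\square$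

## Several Ramsey colors: the lower exponent in (IV)

By (I) it suffices to bound $R_k(m;t)$ from below with $k=\ell-3$ and $t=r-\ell+3$.

**Lemma 9.** For fixed $m\ge3$ and $k\ge1$, $R_k(m;t)\ge t^{1+k(m-1)/2-o(1)}$ as $t\to\infty$.

*Proof.* The argument is in the spirit of Alon–Rödl: take one good $K_m$-free graph $F$ and pull it back along $k$ random maps.

**Step 1: the graph.** Let $\alpha=\lfloor t/\log t\rfloor$. By (2) there is a $K_m$-free graph $F$ with no independent set of size $\alpha$ on $N\ge c(\alpha/\log\alpha)^{(m+1)/2}$ vertices, for some $c>0$. We may take $N\le t^m$ by choosing $N$ of the order of this lower bound, and $N\ge\alpha$ for large $t$, because $(m+1)/2\ge2$.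

**Step 2: the coloring.** Let $|V|=n$ and let $h_1,\dots,h_k:V\to V(F)$ be independent uniform random maps. Give $uv$ the least color $i$ with $h_i(u)h_i(v)\in E(F)$, and "blank" if there is none. Color $i$ contains no $K_m$, since $h_i$ would map it injectively onto a clique of $F$.

**Step 3: blank sets.** If a $t$-set is blank, each $h_i$ maps it into an independent set, which lies in some $\alpha$-subset of $V(F)$. For one $i$ this has probability at most $N^\alpha(\alpha/N)^t$. So the expected number of blank $t$-sets is at most
$$\Big(\frac{en}t\Big)^t\Big[N^\alpha\Big(\frac\alpha N\Big)^t\Big]^k=\Big[\frac{en}t\,N^{k\alpha/t}\Big(\frac\alpha N\Big)^k\Big]^t.$$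
Now $N^{\alpha/t}\le t^{m\alpha/t}\le e^m$. So the expectation is below $1$ for $n=\lfloor c't(N/\alpha)^k\rfloor$ with $c'=\frac12e^{-1-mk}$, and then $R_k(m;t)>n$. As $N/\alpha\ge t^{(m-1)/2-o(1)}$, this is the claim. $\square$

## Color neighborhoods with distinguished colors: the upper exponent in (IV)

For $\ell=3$ the upper bound $Cr^3$ is quick: by Lemma 1 each vertex has at most $m-2$ edges of any color, so a random $2r$-set of vertices contains few pairs of equally colored edges when $n\ge Cr^3$, and deleting a vertex from each pair leaves a rainbow $K_r$. For $\ell=4$ one would like to bound the color-$b$ neighborhood $N_b(v)$ by the case $\ell=3$. This does not work directly: a lexical $K_3$ inside $N_b(v)$ extends by $v$ to a lexical $K_4$ only if it avoids color $b$. So inside $N_b(v)$ we know only that lexical triangles *avoiding $b$* are absent, while color $b$ itself has lost one from its clique size. The remedy is to carry such colors along as a list.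

**Definition.** Fix $m\ge3$ and $r\ge3$. For $\ell\ge2$ and integers $m_1,\dots,m_k\ge2$ ($k\ge0$), let $U(\ell;m_1,\dots,m_k)$ be the maximum $n$ for which $K_n$ has a coloring and distinct distinguished colors $A=\{a_1,\dots,a_k\}$ such that there is no monochromatic $K_m$; no $K_{m_i}$ in color $a_i$; no rainbow $K_r$; and no lexical $K_\ell$ all of whose colors lie outside $A$. (For $\ell=2$ the last condition says that every edge has a color in $A$.)

For example, $U(\ell;\emptyset)=\mathrm{ER}(m,\ell,r)-1$. Also, if $m_i=2$, color $a_i$ is absent.

**Proposition 10.** $U(2;m_1,\dots,m_k)\le C$, and for $\ell\ge3$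
$$U(\ell;m_1,\dots,m_k)\le Cr^e,\qquad e=3(\ell-2)+(\ell-3)(m-3)+\sum_i(m_i-2),$$
where $C$ depends only on $m,\ell,m_1,\dots,m_k$.

*Proof.* For $\ell=2$, all edges are colored with $a_1,\dots,a_k$ and color $a_i$ has no $K_{m_i}$; so $n<R(m_1,\dots,m_k)$ by Ramsey's theorem (and $n\le1$ if $k=0$). For $\ell\ge3$ use induction on $\ell$, and for fixed $\ell$ on $\sum(m_i-2)$. Consider a coloring of $K_n$ as in the definition.

**Step 1: ordinary colors have small neighborhoods.** Let $b\notin A$, let $v$ be a vertex, and let $N_b(v)$ be the set of vertices joined to $v$ in color $b$. Inside $N_b(v)$ there is no $K_{m-1}$ of color $b$, since adding $v$ would give a monochromatic $K_m$. There is also no lexical $K_{\ell-1}$ with all colors outside $A\cup\{b\}$: adding $v$ as first vertex, with first color $b$, would give a lexical $K_\ell$ with all colors outside $A$. The other conditions are inherited. So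
$$|N_b(v)|\le\Delta:=U(\ell-1;m_1,\dots,m_k,m-1)\le C_1r^{e-3}.$$
Indeed, for $\ell\ge4$ the induction hypothesis has exponent
$$3(\ell-3)+(\ell-4)(m-3)+\sum_i(m_i-2)+(m-3)=e-3,$$
and for $\ell=3$ it gives a constant, while $e-3=\sum(m_i-2)\ge0$.

**Step 2: distinguished colors.** If $m_i=2$, color $a_i$ is absent. Otherwise, inside $N_{a_i}(v)$ there is no $K_{m_i-1}$ of color $a_i$, so $m_i$ may be replaced by $m_i-1\ge2$, and by induction $|N_{a_i}(v)|\le C_2r^{e-1}$.

**Step 3: deletion.** Suppose $n\ge Cr^e$ with $C$ large. Choose a uniformly random $2r$-set of vertices. Call *bad* every edge with color in $A$, and every pair of edges with the same color outside $A$. A fixed $j$-set of vertices lies in the random set with probability at most $(2r)^j/(n(n-1)\cdots(n-j+1))$. We count bad objects in $K_n$. There are at most $\frac12n\,kC_2r^{e-1}$ edges with color in $A$. There are at most $n(n-1)\Delta$ bad pairs sharing a vertex: choose the common vertex and one further endpoint, and the last endpoint lies in a color neighborhood of size at most $\Delta$. There are at most $n(n-1)(n-2)\Delta$ disjoint bad pairs: choose three vertices,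 and the fourth lies in a color neighborhood. So the expected number of bad objects inside the random set is at most
$$\frac{2r^2\,kC_2r^{e-1}}{n-1}+\frac{(2r)^3\Delta}{n-2}+\frac{(2r)^4\Delta}{n-3}.$$
With $n\ge Cr^e$ and $\Delta\le C_1r^{e-3}$ the three terms are at most $4kC_2r/C$, $16C_1/C$ and $32C_1r/C$, so the sum is less than $r$ if $C$ is large enough. Hence some $2r$-set contains fewer than $r$ bad objects. Deleting one vertex for each leaves at least $r$ vertices whose edges all have colors outside $A$ and pairwise distinct: a rainbow $K_r$, a contradiction. So $n<Cr^e$. $\square$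

**Proof of (IV).** For the lower bound, (I) and Lemma 9 with $k=\ell-3$ and $t=r-\ell+3$ give $\mathrm{ER}(m,\ell,r)\ge r^{1+(m-1)(\ell-3)/2-o(1)}$. For the upper bound, Proposition 10 with $k=0$ gives, for $\ell\ge3$ and after adjusting $C$,
$$\mathrm{ER}(m,\ell,r)=U(\ell;\emptyset)+1\le C\,r^{3(\ell-2)+(\ell-3)(m-3)}=C\,r^{m(\ell-3)+3}.\qquad\square$$
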